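\title{The Sommers region has a greatest element in the weak order}

\begin{abstract}
Let $\Phi$ be an irreducible crystallographic root system with Coxeter number $h$, and let $b$ be a positive integer coprime to $h$. The points of the coroot lattice in the Sommers region $\mathcal{S}(b)$ index a finite set of dominant elements of the affine Weyl group. We prove the conjecture, posed by Stucky, Thiel and Williams, that the element $\widetilde{w}_b$ sending $\check\rho/h$ to $b\check\rho/h$ is the greatest element of this set in the weak order. The proof rests on a sharp bound valid for all real points $x\in\mathcal{S}(b)$: the dominant element of the Weyl group orbit of $\check\rho-hx$ takes values at most $b$ on the simple roots. We also show that for $\gcd(b,h)>1$ the corresponding set of dominant elements is infinite and has no upper bound.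
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{Roots and alcoves}
Let $\Phi$ be an irreducible crystallographic root system spanning a Euclidean space $V$ of dimension $n$, with inner product $\langle\cdot,\cdot\rangle$ and Weyl group $W$. Fix simple roots $\Delta=\{\alpha_1,\dots,\alpha_n\}$. Every root is a combination $\sum_i n_i\alpha_i$ with integers $n_i$ that are all $\ge0$ (we write $\alpha>0$) or all $\le 0$; its \emph{height} is $\mathrm{ht}(\alpha)=\sum_i n_i$, and $\Phi_k$ is the set of roots of height $k$. Let $\tilde\alpha$ be the highest root and $h$ the Coxeter number, so that $\mathrm{ht}(\tilde\alpha)=h-1$. The coroot lattice $\check{\mathcal{Q}}$ is spanned by the coroots $2\alpha/\langle\alpha,\alpha\rangle$. It is contained in the coweight lattice $\check{\mathcal{P}}=\bigoplus_i\mathbb{Z}\check\omega_i$, where $\langle\check\omega_i,\alpha_j\rangle=\delta_{ij}$; this is the set of vectors with integer values on all roots. The half-sum of the positive coroots is $\check\rho=\sum_i\check\omega_i$, so $\langle\check\rho,\alpha\rangle=\mathrm{ht}(\alpha)$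 for every root $\alpha$. A vector is \emph{dominant} if it lies in the closed chamber $C=\{x:\langle x,\alpha_i\rangle\ge0\text{ for all }i\}$, and $y^+$ denotes the unique dominant element of the orbit $Wy$.

The affine Weyl group $\widetilde{W}=W\ltimes\check{\mathcal{Q}}$ consists of the maps $x\mapsto u(x)+p$ with $u\in W$ and $p\in\check{\mathcal{Q}}$. It permutes the hyperplanes $H_{\alpha,k}=\{x:\langle x,\alpha\rangle=k\}$ ($\alpha\in\Phi$, $k\in\mathbb{Z}$). The closures of the connected components of their complement are the \emph{alcoves}; one of them is the fundamental alcove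
\[
\mathcal{A}=\{x\in C:\langle x,\tilde\alpha\rangle\le1\}.
\]
The \emph{inversion set} $\mathrm{Inv}(\widetilde{w})$ is the finite set of hyperplanes $H_{\alpha,k}$ that separate $\mathcal{A}$ from $\widetilde{w}(\mathcal{A})$. We call $\widetilde{w}$ \emph{dominant} if $\widetilde{w}(\mathcal{A})\subseteq C$, and we order dominant elements by the \emph{weak order}: $\widetilde{u}\le\widetilde{v}$ if $\mathrm{Inv}(\widetilde{u})\subseteq\mathrm{Inv}(\widetilde{v})$. The dominant elements are the minimal-length representatives of the cosets $W\widetilde{w}$; the set of these cosets is written $\widetilde{W}/W$ in \cite{STW}. The point $\widetilde{w}^{-1}(0)$ depends only on the coset, and $\widetilde{w}\mapsto\widetilde{w}^{-1}(0)$ is a bijection from the dominant elements to $\check{\mathcal{Q}}$ (Lemma~\ref{lem:marked}). So every subset of $\check{\mathcal{Q}}$ inherits a partial order.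

\subsection*{The Sommers region}
Let $b\ge1$ be an integer and write $b=th+r$ with $0\le r\le h-1$. The \emph{Sommers region} is
\[
\mathcal{S}(b)=\{x\in V:\ \langle x,\alpha\rangle\ge -t\ \text{ for }\alpha\in\Phi_r,\quad \langle x,\alpha\rangle\le t+1\ \text{ for }\alpha\in\Phi_{h-r}\};
\]
for $r=0$ there are no conditions and $\mathcal{S}(b)=V$. Let $\mathcal{D}(b)$ be the set of dominant $\widetilde{w}\in\widetilde{W}$ with $\widetilde{w}^{-1}(0)\in\mathcal{S}(b)$.

For $b=1$ the region is $\mathcal{A}$, and for $b=th+1$ it is the translate $b\mathcal{A}-t\check\rho$ of a dilated alcove. In general, suppose that $\gcd(b,h)=1$. Then there is a unique $\widetilde{w}_b\in\widetilde{W}$ with $\widetilde{w}_b(\check\rho/h)=b\check\rho/h$. It is dominant, and it is known that $\widetilde{w}_b$ maps $\mathcal{S}(b)$ onto $b\mathcal{A}$; we recall the short proofs in Lemma~\ref{lem:wb}. Thus $\mathcal{S}(b)$ is a copy of the simplex $b\mathcal{A}$, placed so that the point $b\check\rho/h$ of $b\mathcal{A}$ falls on the point $\check\rho/h$ of $\mathcal{A}$. The set $\mathcal{D}(b)$ is finite, and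 it contains $\widetilde{w}_b$, because $\widetilde{w}_b^{-1}(0)$ is a vertex of $\mathcal{S}(b)$.

Which elements of $\mathcal{D}(b)$ are large? If $q=\widetilde{w}^{-1}(0)$, then $\|\widetilde{w}(\check\rho/h)\|=\|q-\check\rho/h\|$, since $\widetilde{w}$ is an isometry. So alcoves far from the origin come from lattice points far from $\check\rho/h$, and a vertex of the simplex is the natural candidate. In rank one this settles the matter. Identify $x$ with the number $\langle x,\alpha\rangle$. Then $h=2$, $\check\rho/h=\frac12$ and $\mathcal{S}(2t+1)=[-t,t+1]$; the dominant alcoves $[k,k+1]$ form a chain; the alcove attached to $q$ has midpoint $|q-\frac12|\le b/2$; and $b/2$ is the midpoint of the alcove of $\widetilde{w}_b$. In higher rank the weak order is not a chain, and distance alone does not compare two alcoves. The conjecture posed in \cite{STW} is that $\widetilde{w}_b$ is nevertheless maximal in $\mathcal{D}(b)$. We take ``maximal'' in the strong sense of a greatest element.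

\subsection*{Results}

\begin{theorem}\label{thm:main}
Let $\gcd(b,h)=1$. For every dominant $\widetilde{w}\in\widetilde{W}$ with $\widetilde{w}^{-1}(0)\in\mathcal{S}(b)$ we have $\mathrm{Inv}(\widetilde{w})\subseteq\mathrm{Inv}(\widetilde{w}_b)$. Thus $\widetilde{w}_b$ is the greatest element of $\mathcal{D}(b)$.
\end{theorem}

The theorem follows from an inequality that does not involve the lattice. The definitions of ``dominant'' and of $\mathrm{Inv}$ apply without change to the extended group $W\ltimes\check{\mathcal{P}}$ of maps $x\mapsto u(x)+p$ with $p\in\check{\mathcal{P}}$, which also permutes the hyperplanes $H_{\alpha,k}$.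

\begin{theorem}\label{thm:sharp}
Let $\gcd(b,h)=1$.
\begin{enumerate}
\item[(i)] For every dominant $\widetilde{w}\in\widetilde{W}$ with $\widetilde{w}^{-1}(0)\in\mathcal{S}(b)$, the vector $\widetilde{w}_b(\check\rho/h)-\widetilde{w}(\check\rho/h)$ is dominant; that is, $\langle\widetilde{w}(\check\rho/h),\alpha\rangle\le\frac{b}{h}\mathrm{ht}(\alpha)$ for all $\alpha>0$, with equality throughout for $\widetilde{w}_b$. This, and the inclusion $\mathrm{Inv}(\widetilde{w})\subseteq\mathrm{Inv}(\widetilde{w}_b)$, hold more generally for dominant $\widetilde{w}\in W\ltimes\check{\mathcal{P}}$ with $\widetilde{w}^{-1}(0)\in\mathcal{S}(b)$.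
\item[(ii)] $\displaystyle\bigcup_{u\in W}u\big(\check\rho-h\mathcal{S}(b)\big)=\{y\in V:\ b\check\rho-y^+\in C\}$.
\item[(iii)] For all $x\in\mathcal{S}(b)$ we have $\|x-\check\rho/h\|\le\frac{b}{h}\|\check\rho\|$. Among $x\in\mathcal{S}(b)\cap\check{\mathcal{Q}}$, equality holds only for $x=\widetilde{w}_b^{-1}(0)$.
\end{enumerate}
\end{theorem}

Part (ii) says that, as $x$ runs over $\mathcal{S}(b)$, the point $(\check\rho-hx)^+$ runs over exactly the parallelepiped $\{\sum_ia_i\check\omega_i:0\le a_i\le b\}$, whose top corner is $b\check\rho$.

\begin{theorem}\label{thm:noncoprime}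
If $\gcd(b,h)>1$, then $\mathcal{S}(b)\cap\check{\mathcal{Q}}$ is infinite, and $\mathcal{D}(b)$ has no upper bound in the weak order, hence no greatest element. Consequently $\mathcal{D}(b)$ has a greatest element if and only if $\gcd(b,h)=1$.
\end{theorem}

All three theorems turn on one question: is there a closed half-space through the origin that contains all roots of height congruent to $b$ modulo $h$? Section~\ref{sec:reduction} reduces the conjecture to an inequality about these roots, and Section~\ref{sec:typeA} proves it in type $A$, where it concerns the cycles of $i\mapsto i+b$ on $\mathbb{Z}/h$. Sections~\ref{sec:coprime} and~\ref{sec:noncoprime} treat the cases $\gcd(b,h)=1$ and $\gcd(b,h)>1$ in all types.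

\section{Reduction to an inequality on simple roots}\label{sec:reduction}

We use the following standard facts, valid for every irreducible crystallographic root system.
\begin{enumerate}
\item[(F1)] $\tilde\alpha=\sum_ic_i\alpha_i$ with all $c_i\ge1$ and $\sum_ic_i=h-1$. For every root $\alpha$, the difference $\tilde\alpha-\alpha$ is a combination of simple roots with nonnegative integer coefficients. In particular all heights lie in $[-(h-1),h-1]\setminus\{0\}$, and $\Phi_{h-1}=\{\tilde\alpha\}$.
\item[(F2)] Each $W$-orbit meets $C$ in exactly one point. If $y$ is orthogonal to no root, exactly one $u\in W$ satisfies $uy\in C$.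
\item[(F3)] $\widetilde{W}$ acts simply transitively on the set of alcoves.
\end{enumerate}

To compare inversion sets we replace each alcove by one interior point. The point $\check\rho/h$ is interior to $\mathcal{A}$, because $0<\mathrm{ht}(\alpha)/h<1$ for $\alpha>0$, and its values on the roots are heights, the quantities that define $\mathcal{S}(b)$.

\begin{lemma}\label{lem:marked}
Let $\widetilde{w}\in W\ltimes\check{\mathcal{P}}$, and put $q=\widetilde{w}^{-1}(0)$ and $\lambda=h\,\widetilde{w}(\check\rho/h)$.
\begin{enumerate}
\item[(a)] $\widetilde{w}$ is dominant if and only if $\lambda=(\check\rho-hq)^+$.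
\item[(b)] If $\widetilde{w}$ is dominant, then $\mathrm{Inv}(\widetilde{w})=\{H_{\alpha,k}:\alpha>0,\ 1\le k\le\lfloor\langle\lambda,\alpha\rangle/h\rfloor\}$.
\item[(c)] For each $q\in\check{\mathcal{Q}}$ there is exactly one dominant $\widetilde{w}\in\widetilde{W}$ with $\widetilde{w}^{-1}(0)=q$.
\item[(d)] An element of $\widetilde{W}$ is determined by its inversion set.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $u\in W$ be the linear part of $\widetilde{w}$. Then $\widetilde{w}(x)=u(x-q)$ with $q\in\check{\mathcal{P}}$, and $\lambda=u(\check\rho-hq)$. The map $\widetilde{w}$ sends $H_{\alpha,k}$ to $H_{u\alpha,\,k-\langle q,\alpha\rangle}$, so $\widetilde{w}(\mathcal{A})$ is an alcove and $\lambda/h$ is interior to it.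

(a) The walls $H_{\alpha_i,0}$ of $C$ do not meet the interior of an alcove. Hence $\widetilde{w}(\mathcal{A})\subseteq C$ if and only if $\lambda\in C$, and $\lambda$ lies in the orbit $W(\check\rho-hq)$.

(b) Every hyperplane is $H_{\alpha,k}$ with $\alpha>0$, and it separates $\mathcal{A}$ from $\widetilde{w}(\mathcal{A})$ if and only if it separates the interior points $\check\rho/h$ and $\lambda/h$, that is, if and only if $k$ lies between $\mathrm{ht}(\alpha)/h\in(0,1)$ and $\langle\lambda,\alpha\rangle/h$. The second number is positive by dominance and is not an integer, so the condition is $1\le k\le\lfloor\langle\lambda,\alpha\rangle/h\rfloor$.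

(c) The elements with $\widetilde{w}^{-1}(0)=q$ are the maps $x\mapsto u(x-q)$, $u\in W$. Since $\langle\check\rho-hq,\alpha\rangle\equiv\mathrm{ht}(\alpha)\not\equiv0\pmod h$ for every root $\alpha$, (F2) gives exactly one $u$ with $u(\check\rho-hq)\in C$. Now apply (a).

(d) The inversion set tells on which side of each hyperplane the alcove $\widetilde{w}(\mathcal{A})$ lies. This determines the alcove, and the alcove determines $\widetilde{w}$ by (F3).
\end{proof}

The lemma suggests the coordinate $y=\check\rho-hx$, centered at $\check\rho/h$. In it the two families of inequalities defining $\mathcal{S}(b)$ merge into one. For $k\in\mathbb{Z}$ put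
\[
N_k=\{\beta\in\Phi:\mathrm{ht}(\beta)\equiv k\pmod h\}.
\]
By (F1), $N_b=\Phi_r\cup(-\Phi_{h-r})$; in particular $N_1=\Delta\cup\{-\tilde\alpha\}$ and $N_0=\emptyset$.

\begin{lemma}\label{lem:coords}
Let $b\ge1$, $x\in V$ and $y=\check\rho-hx$. Then $x\in\mathcal{S}(b)$ if and only if $\langle y,\beta\rangle\le b$ for all $\beta\in N_b$.
\end{lemma}

\begin{proof}
For $\beta\in\Phi_r$ we have $\langle y,\beta\rangle=r-h\langle x,\beta\rangle$, which is at most $b=th+r$ if and only if $\langle x,\beta\rangle\ge-t$. For $\beta=-\alpha$ with $\alpha\in\Phi_{h-r}$ we have $\langle y,\beta\rangle=r-h+h\langle x,\alpha\rangle$, which is at most $th+r$ if and only if $\langle x,\alpha\rangle\le t+1$.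
\end{proof}

For $\widetilde{w}_b$ the vector $\lambda$ of Lemma~\ref{lem:marked} is $b\check\rho$, with value $b$ on each simple root. By Lemma~\ref{lem:marked}(a),(b), Theorem~\ref{thm:main} will therefore follow from the implication
\begin{equation}\label{eq:key}
\langle y,\beta\rangle\le b\ \text{ for all }\beta\in N_b\quad\Longrightarrow\quad\langle y^+,\alpha_i\rangle\le b\ \text{ for all }i .
\end{equation}
The difficulty is that the element $u\in W$ with $uy=y^+$ changes with $y$, and the roots $u^{-1}\alpha_i$ on which we need a bound usually do not belong to $N_b$.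

\section{Type $A$: cycles and gaps}\label{sec:typeA}

Let $h=n+1$ and $V=\{y\in\mathbb{R}^h:\sum_iy_i=0\}$, with roots $\varepsilon_i-\varepsilon_j$ ($i\ne j$) and simple roots $\alpha_i=\varepsilon_i-\varepsilon_{i+1}$. Then $\mathrm{ht}(\varepsilon_i-\varepsilon_j)=j-i$, the lattice $\check{\mathcal{Q}}$ is $V\cap\mathbb{Z}^h$, and $W$ permutes coordinates. The vector $y^+$ is $y$ sorted in decreasing order, and the numbers $\langle y^+,\alpha_k\rangle=y^+_k-y^+_{k+1}$ are the \emph{gaps} between consecutive values.

\subsection*{The case $h=3$, $b=4$}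
Here $\check\rho=(1,0,-1)$, and $\mathcal{S}(4)$ is given by $x_1-x_2\ge-1$, $x_2-x_3\ge-1$, $x_1-x_3\le2$. A vector $q\in V$ with integers $a=q_1-q_2$ and $c=q_2-q_3$ has $q_1=(2a+c)/3$, so it lies in $\check{\mathcal{Q}}$ exactly when $a\equiv c\pmod3$. The conditions $a,c\ge-1$ and $a+c\le2$ leave the pairs $(0,0)$, $(1,1)$, $(2,-1)$, $(-1,2)$, $(-1,-1)$. They fill the first five rows of the table; the last column lists $\lfloor\langle y^+,\alpha\rangle/3\rfloor$ for $\alpha=\alpha_1,\alpha_2,\alpha_1+\alpha_2$, which records the inversion set by Lemma~\ref{lem:marked}(b).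
\[
\begin{array}{c|c|c|c}
q & y=\check\rho-3q & \text{gaps of }y & \text{floors}\\ \hline
(0,0,0) & (1,0,-1) & (1,1) & (0,0,0)\\
(1,0,-1) & (-2,0,2) & (2,2) & (0,0,1)\\
(1,-1,0) & (-2,3,-1) & (4,1) & (1,0,1)\\
(0,1,-1) & (1,-3,2) & (1,4) & (0,1,1)\\
(-1,0,1) & (4,0,-4) & (4,4) & (1,1,2)\\ \hline
(-1,1,0) & (4,-3,-1) & (5,2) & (1,0,2)\\
(0,-1,1) & (1,3,-4) & (2,5) & (0,1,2)
\end{array}
\]
The fifth row is $\widetilde{w}_4$, the translation by $\check\rho$. In the first five rows all gaps are at most $4$, and the floors are bounded by those of $\widetilde{w}_4$, as Theorem~\ref{thm:main} asserts.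

\begin{remark}\label{rem:noconverse}
The inclusion $\mathrm{Inv}(\widetilde{w})\subseteq\mathrm{Inv}(\widetilde{w}_b)$ does not imply $\widetilde{w}^{-1}(0)\in\mathcal{S}(b)$. The last two rows of the table have floors bounded by $(1,1,2)$, but their points $q$ violate $x_1-x_2\ge-1$ and $x_2-x_3\ge-1$ respectively, and each has a gap $5>4$. So $\mathcal{D}(b)$ need not be the whole interval below $\widetilde{w}_b$; see Figure~\ref{fig:A2}.
\end{remark}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x={(1.7cm,0cm)},y={(0.85cm,1.472cm)}]
\fill[gray!25] (0,0)--(2,0)--(0,2)--cycle;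
\fill[gray!55] (1,1)--(2,1)--(1,2)--cycle;
\foreach \k in {0,1,2}{
  \draw (\k,0)--(\k,{3-\k});
  \draw (0,\k)--({3-\k},\k);
  \draw ({\k+1},0)--(0,{\k+1});}
\draw[very thick,dashed] (0,0)--(1.333,0)--(1.333,1.333)--(0,1.333)--cycle;
\foreach \m/\n in {1/1,2/2,4/1,1/4,4/4} \fill ({\m/3},{\n/3}) circle[radius=2pt];
\foreach \m/\n in {5/2,2/5} \draw[fill=white] ({\m/3},{\n/3}) circle[radius=2pt];
\node[below left] at (0,0) {$0$};
\node[below] at (1,0) {$\check\omega_1$};
\node[left] at (0,1) {$\check\omega_2$};
\node[above right] at (1.5,1.5) {$\widetilde{w}_4(\mathcal{A})$};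
\end{tikzpicture}
\caption{Type $A_2$, $b=4$: the nine alcoves in $3\mathcal{A}$. The alcoves of the five dominant elements $\widetilde{w}$ with $\widetilde{w}^{-1}(0)\in\mathcal{S}(4)$ are shaded, that of $\widetilde{w}_4$ in dark gray. Their points $\widetilde{w}(\check\rho/3)$ (black dots) lie in the dashed rhombus $0\le\langle x,\alpha_i\rangle\le4/3$. The two alcoves with open dots lie below $\widetilde{w}_4$ in the weak order, but their points are outside the rhombus.}
\label{fig:A2}
\end{figure}

Why are the gaps bounded? In the coordinate $y$ the region is $y_1-y_2\le4$, $y_2-y_3\le4$, $y_3-y_1\le4$: walking around the cycle $1\to2\to3\to1$, no step \emph{descends} by more than $4$. Ascents are not bounded by $4$; for $y=(-2,3,-1)$ the first step ascends by $5$. But a walk that climbs over a gap must also descend over it in order to return, and a descent over a gap is at least as long as the gap.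

\subsection*{All $h$ and $b$}
For $h\nmid b$ we have $N_b=\{\varepsilon_i-\varepsilon_{i+b}:i\in\mathbb{Z}/h\}$, so the hypothesis of \eqref{eq:key} reads $y_i-y_{i+b}\le b$ for all $i\in\mathbb{Z}/h$. Suppose $\gcd(b,h)=1$, so that $i\mapsto i+b$ is a single cycle. Fix $1\le k\le h-1$ and let $I$ be the set of positions of the $k$ largest coordinates, with ties broken arbitrarily. The set $I$ is nonempty and proper, so the cycle leaves it: there is $i\in I$ with $i+b\notin I$. Then
\[
y^+_k-y^+_{k+1}\le y_i-y_{i+b}\le b ,
\]
which is \eqref{eq:key}. If instead $d=\gcd(b,h)>1$, the cycles of $i\mapsto i+b$ are the residue classes modulo $d$, and nothing ties one class to another. For a class $I$, the nonzero vector $d\sum_{i\in I}\varepsilon_i-\sum_{i}\varepsilon_i\in\check{\mathcal{Q}}$ is orthogonal to $N_b$, so $\mathcal{S}(b)$ contains all its multiples. For $h=4$, compare the cycle $1\to4\to3\to2\to1$ for $b=3$ with the two cycles $1\to3\to1$ and $2\to4\to2$ for $b=2$.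

To translate the argument to other types, let $u\in W$ sort $y$. The orthogonal projection of $\sum_{i\in I}\varepsilon_i$ to $V$ is $u^{-1}\check\omega_k$, and a step leaving $I$ is a root $\beta\in N_b$ with $\langle u^{-1}\check\omega_k,\beta\rangle>0$. So what replaces ``the steps form a single cycle'' is that every nonzero vector is positive on some element of $N_b$.

\section{The coprime case}\label{sec:coprime}

Say that a finite set $N\subseteq V$ \emph{encloses the origin} if for every $v\ne0$ there is $\beta\in N$ with $\langle v,\beta\rangle>0$. This property is preserved by orthogonal maps.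

\begin{proposition}\label{prop:key}
Let $N\subseteq\Phi$ enclose the origin, and let $y\in V$. Then for each $i$ there is $\beta\in N$ with $\langle y^+,\alpha_i\rangle\le\langle y,\beta\rangle$.
\end{proposition}

\begin{proof}
Write $y^+=uy$ with $u\in W$. Since $u^{-1}\check\omega_i\ne0$, there is $\beta\in N$ with $\langle\check\omega_i,u\beta\rangle=\langle u^{-1}\check\omega_i,\beta\rangle>0$. Write the root $u\beta$ as $\sum_jn_j\alpha_j$. Its coefficient $n_i=\langle\check\omega_i,u\beta\rangle$ is a positive integer, so $n_i\ge1$ and all $n_j\ge0$. As $y^+$ is dominant,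
\[
\langle y,\beta\rangle=\langle y^+,u\beta\rangle=\sum_jn_j\langle y^+,\alpha_j\rangle\ge n_i\langle y^+,\alpha_i\rangle\ge\langle y^+,\alpha_i\rangle.\qedhere
\]
\end{proof}

It remains to show that $N_b$ encloses the origin. For $N_1$ this comes from the relation between the simple roots and the highest root, and this is where irreducibility enters: it gives $c_i\ge1$ for every $i$. The second part of the next lemma is needed in Section~\ref{sec:noncoprime}.

\begin{lemma}\label{lem:extended}
The set $\Delta\cup\{-\tilde\alpha\}$ encloses the origin, and each of its proper subsets is linearly independent.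
\end{lemma}

\begin{proof}
We have $\sum_ic_i\alpha_i+(-\tilde\alpha)=0$ with all coefficients positive. If $\langle v,\gamma\rangle\le0$ for all $\gamma\in\Delta\cup\{-\tilde\alpha\}$, then pairing the relation with $v$ gives a vanishing sum of nonpositive terms. Hence $\langle v,\alpha_i\rangle=0$ for all $i$, and $v=0$. The $n+1$ vectors span a space of dimension $n$, so every linear relation among them is a multiple of the one above. A dependent proper subset would give a nonzero relation with a zero coefficient, which is impossible.
\end{proof}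

For other $b$ the set $N_b$ has no such evident description. In type $A$ one would renumber the positions along the cycle $i\mapsto i+b$, which turns steps of size $b$ into steps of size $1$. In general the renumbering is done by the linear part of $\widetilde{w}_b$, which multiplies heights by $b$ modulo $h$.

\begin{lemma}\label{lem:wb}
Let $\gcd(b,h)=1$.
\begin{enumerate}
\item[(a)] There is a unique $\widetilde{w}_b\in\widetilde{W}$ with $\widetilde{w}_b(\check\rho/h)=b\check\rho/h$, and it is dominant.
\item[(b)] The linear part $g\in W$ of $\widetilde{w}_b$ satisfies $g(N_b)=N_1$. Hence $N_b$ encloses the origin.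
\item[(c)] $\widetilde{w}_b(\mathcal{S}(b))=b\mathcal{A}$. In particular $\widetilde{w}_b\in\mathcal{D}(b)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For every root $\alpha$ the number $b\,\mathrm{ht}(\alpha)/h$ is not an integer, because $\gcd(b,h)=1$ and $h\nmid\mathrm{ht}(\alpha)$. So $b\check\rho/h$ is interior to an alcove, which by (F3) is $\widetilde{w}(\mathcal{A})$ for a unique $\widetilde{w}\in\widetilde{W}$. Any element sending $\check\rho/h$ to $b\check\rho/h$ sends $\mathcal{A}$ to this alcove, so it equals $\widetilde{w}$. Put $z=h\,\widetilde{w}^{-1}(b\check\rho/h)$. It has the form $b\,u\check\rho+hp$ with $u\in W$, $p\in\check{\mathcal{Q}}$, so it has integer values on roots, and $z/h$ is interior to $\mathcal{A}$. Hence $\langle z,\alpha_i\rangle\ge1$ for all $i$ and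
\[
h-1\ge\langle z,\tilde\alpha\rangle=\sum_ic_i\langle z,\alpha_i\rangle\ge\sum_ic_i=h-1 .
\]
Therefore $\langle z,\alpha_i\rangle=1$ for all $i$, so $z=\check\rho$ and $\widetilde{w}(\check\rho/h)=b\check\rho/h$. Dominance follows from Lemma~\ref{lem:marked}(a), since $b\check\rho\in C$.

(b) Write $\widetilde{w}_b(x)=g(x)+p$ with $p\in\check{\mathcal{Q}}$. Then $g\check\rho=b\check\rho-hp$, and for every root $\gamma$
\[
\mathrm{ht}(g^{-1}\gamma)=\langle g\check\rho,\gamma\rangle=b\,\mathrm{ht}(\gamma)-h\langle p,\gamma\rangle\equiv b\,\mathrm{ht}(\gamma)\pmod h .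
\]
Since $b$ is invertible modulo $h$, we get $\mathrm{ht}(g^{-1}\gamma)\equiv b$ if and only if $\mathrm{ht}(\gamma)\equiv1$. This says $g(N_b)=N_1$. Lemma~\ref{lem:extended} gives the second claim.

(c) Let $x\in V$ and $x'=\widetilde{w}_b(x)$. Then $g(\check\rho-hx)=b\check\rho-hp-hg(x)=b\check\rho-hx'$. By Lemma~\ref{lem:coords} and (b), $x\in\mathcal{S}(b)$ if and only if $\langle b\check\rho-hx',\gamma\rangle\le b$ for all $\gamma\in N_1$. For $\gamma=\alpha_i$ this is $b-h\langle x',\alpha_i\rangle\le b$, that is, $\langle x',\alpha_i\rangle\ge0$. For $\gamma=-\tilde\alpha$ it is $-b(h-1)+h\langle x',\tilde\alpha\rangle\le b$, that is, $\langle x',\tilde\alpha\rangle\le b$. These conditions define $b\mathcal{A}$, which contains $0$.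
\end{proof}

Coprimality is used only in this lemma: for the existence of $\widetilde{w}_b$, and to cancel $b$ modulo $h$. Lemma~\ref{lem:coords}, Lemma~\ref{lem:wb}(b) and Proposition~\ref{prop:key} together prove \eqref{eq:key} in the following form:
\begin{equation}\label{eq:bound}
\gcd(b,h)=1,\ x\in\mathcal{S}(b)\quad\Longrightarrow\quad b\check\rho-(\check\rho-hx)^+\in C .
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:main} and Theorem~\ref{thm:sharp}(i)]
Let $\widetilde{w}\in W\ltimes\check{\mathcal{P}}$ be dominant with $q=\widetilde{w}^{-1}(0)\in\mathcal{S}(b)$, and let $\lambda=h\,\widetilde{w}(\check\rho/h)$. By Lemma~\ref{lem:marked}(a), $\lambda=(\check\rho-hq)^+$. By \eqref{eq:bound}, the vector $b\check\rho-\lambda=h\big(\widetilde{w}_b(\check\rho/h)-\widetilde{w}(\check\rho/h)\big)$ is dominant. A vector is dominant if and only if it is nonnegative on all positive roots, so this says $\langle\lambda,\alpha\rangle\le b\,\mathrm{ht}(\alpha)$ for all $\alpha>0$, with equality when $\lambda=b\check\rho$. Consequently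
\[
\Big\lfloor\frac{\langle\lambda,\alpha\rangle}{h}\Big\rfloor\le\Big\lfloor\frac{\langle b\check\rho,\alpha\rangle}{h}\Big\rfloor\qquad(\alpha>0),
\]
and Lemma~\ref{lem:marked}(b), applied to $\widetilde{w}$ and to $\widetilde{w}_b$, gives $\mathrm{Inv}(\widetilde{w})\subseteq\mathrm{Inv}(\widetilde{w}_b)$. Since $\widetilde{w}_b\in\mathcal{D}(b)$ by Lemma~\ref{lem:wb}(c), it is the greatest element of $\mathcal{D}(b)$.
\end{proof}

Dominance of $\widetilde{w}$ cannot be omitted: the reflection in $H_{\alpha_1,0}$ fixes $0\in\mathcal{S}(b)$ and has the inversion $H_{\alpha_1,0}$, which is not an inversion of $\widetilde{w}_b$ by Lemma~\ref{lem:marked}(b).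

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(ii)]
The right side is stable under $W$, so the inclusion ``$\subseteq$'' is \eqref{eq:bound}. Conversely, let $b\check\rho-y^+\in C$. Then $\langle y^+,\alpha_i\rangle\le b$ for all $i$, and $\langle y^+,-\tilde\alpha\rangle\le0\le b$ by dominance. So $\langle y^+,\gamma\rangle\le b$ for all $\gamma\in N_1$. With $g$ as in Lemma~\ref{lem:wb}(b), we get $\langle g^{-1}y^+,\beta\rangle=\langle y^+,g\beta\rangle\le b$ for all $\beta\in N_b$. By Lemma~\ref{lem:coords}, $g^{-1}y^+\in\check\rho-h\mathcal{S}(b)$, and $y$ lies in the $W$-orbit of $g^{-1}y^+$.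
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(iii)]
We first recall why two dominant vectors $\lambda,\mu$ satisfy $\langle\lambda,\mu\rangle\ge0$. Write $\lambda=\lambda_+-\lambda_-$, where $\lambda_+$ and $\lambda_-$ are nonnegative combinations of disjoint sets of simple roots. Distinct simple roots have nonpositive inner product, so $0\le\langle\lambda,\lambda_-\rangle=\langle\lambda_+,\lambda_-\rangle-\|\lambda_-\|^2\le-\|\lambda_-\|^2$. Thus $\lambda_-=0$, and $\langle\lambda,\mu\rangle=\langle\lambda_+,\mu\rangle\ge0$.

Let $x\in\mathcal{S}(b)$ and $\lambda=(\check\rho-hx)^+$, so that $\|\lambda\|=h\|x-\check\rho/h\|$. Both $\lambda$ and $b\check\rho-\lambda$ are dominant, by \eqref{eq:bound}. Hence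
\[
\|b\check\rho\|^2=\|\lambda\|^2+2\langle\lambda,b\check\rho-\lambda\rangle+\|b\check\rho-\lambda\|^2\ge\|\lambda\|^2+\|b\check\rho-\lambda\|^2 .
\]
This gives the inequality, and equality holds exactly when $\lambda=b\check\rho$. If $x\in\check{\mathcal{Q}}$, let $\widetilde{w}\in\widetilde{W}$ be the dominant element with $\widetilde{w}^{-1}(0)=x$. Then $\lambda=h\,\widetilde{w}(\check\rho/h)$ by Lemma~\ref{lem:marked}(a), so $\lambda=b\check\rho$ means $\widetilde{w}=\widetilde{w}_b$ by Lemma~\ref{lem:wb}(a).
\end{proof}

The restriction to $\check{\mathcal{Q}}$ in the equality statement is needed. For $h=3$, $b=4$, the point $y=(0,-4,4)$ satisfies the three inequalities of Section~\ref{sec:typeA} and sorts to $4\check\rho$. The corresponding $x=(\check\rho-y)/3=\frac13(1,4,-5)$ lies in $\mathcal{S}(4)\cap\check{\mathcal{P}}$ but not in $\check{\mathcal{Q}}$.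

\section{The case $\gcd(b,h)>1$}\label{sec:noncoprime}

The converse of Lemma~\ref{lem:wb}(b) is the heart of Theorem~\ref{thm:noncoprime}.

\begin{proposition}\label{prop:notenclose}
If $d=\gcd(b,h)>1$, there is $v\ne0$ with $\langle v,\beta\rangle\le0$ for all $\beta\in N_b$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:noncoprime} from Proposition~\ref{prop:notenclose}]
We first show that $v$ can be taken in $\check{\mathcal{Q}}$. Let $L$ be the subspace orthogonal to those $\beta\in N_b$ with $\langle v,\beta\rangle=0$. In a basis of $\check{\mathcal{Q}}$ it is defined by equations with integer coefficients, so its rational points are dense in it. A rational point of $L$ close to $v$ is nonzero and is still negative on the remaining $\beta\in N_b$, and a positive multiple of it lies in $\check{\mathcal{Q}}$.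

So let $v\in\check{\mathcal{Q}}$. For every integer $k\ge0$, the vector $-kv$ has values $\ge0\ge-t$ on $\Phi_r\subseteq N_b$, and values $\le0\le t+1$ on $\Phi_{h-r}\subseteq-N_b$. Thus $-kv\in\mathcal{S}(b)\cap\check{\mathcal{Q}}$, and this set is infinite. By Lemma~\ref{lem:marked}(c),(d), the elements of $\mathcal{D}(b)$ have infinitely many different inversion sets. An upper bound would have a finite inversion set containing them all, but a finite set has finitely many subsets. The last sentence of the theorem follows from this and Theorem~\ref{thm:main}.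
\end{proof}

In type $A$ we found a $v$ orthogonal to $N_b$. This is not always possible. In type $G_2$, with $\alpha_1$ short, the positive roots are $\alpha_1$, $\alpha_2$, $\alpha_1+\alpha_2$, $2\alpha_1+\alpha_2$, $3\alpha_1+\alpha_2$, $3\alpha_1+2\alpha_2$, so $h=6$, and $N_2=\{\alpha_1+\alpha_2,\,-(3\alpha_1+\alpha_2)\}$ is a basis of $V$. Here one takes the $v$ with value $-1$ on both roots. A uniform proof must produce both kinds of vector.

The plan is to repeat the proof of Lemma~\ref{lem:wb} in a smaller root system. All of $N_b$ lies in the subsystem $\Psi$ of roots whose height is divisible by $d$. On $\Psi$ we can divide heights by $d$, which replaces the pair $(b,h)$ by the coprime pair $(b/d,h/d)$. An element of the Weyl group of $\Psi$ then carries $N_b$ into the union of the sets ``simple roots and negative highest root'' of the components of $\Psi$. To enclose the origin, $N_b$ would have to fill all these sets, and this forces $\Psi$ to have more roots than it has. The count uses two facts.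
\begin{enumerate}
\item[(F4)] An irreducible root system of rank $n$ and Coxeter number $h$ has $nh$ roots \cite[\S1.11]{Bourbaki}.
\item[(F5)] Let $e_1,\dots,e_n$ be the exponents of $\Phi$: the integers in $[1,h-1]$ such that the eigenvalues of a Coxeter element (a product of all simple reflections) are $\exp(2\pi\sqrt{-1}\,e_i/h)$. They include $1$, and the multiset they form is symmetric under $e\mapsto h-e$. By Kostant's theorem \cite{Kostant}, see also \cite[\S3.20]{Humphreys}, $|\Phi_k|=\#\{i:e_i\ge k\}$ for $k\ge1$.
\end{enumerate}
By the symmetry in (F5), $|\Phi_{h-k}|=\#\{i:h-e_i\le k\}=\#\{i:e_i\le k\}$. Hence for $1\le k\le h-1$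
\begin{equation}\label{eq:count}
|N_k|=|\Phi_k|+|\Phi_{h-k}|=\#\{i:e_i\ge k\}+\#\{i:e_i\le k\}=n+\#\{i:e_i=k\}.
\end{equation}

\begin{proof}[Proof of Proposition~\ref{prop:notenclose}]
If $h\mid b$, then $N_b=\emptyset$ and any $v\neq0$ works. If $N_b$ does not span $V$, take $v$ orthogonal to $N_b$. So assume that $h\nmid b$ and that $N_b$ spans $V$, and put $m=h/d\ge2$.

\emph{Step 1: the subsystem $\Psi$.} Let $\Psi=\{\beta\in\Phi:d\mid\mathrm{ht}(\beta)\}$. It contains $N_b$, since $d$ divides $b$ and $h$, so it spans $V$. The reflection in $\beta\in\Psi$ changes $\gamma\in\Psi$ by an integer multiple of $\beta$, so it preserves $\Psi$. Thus $\Psi$ is a crystallographic root system of rank $n$. Let $\Psi_j$ be its irreducible components, spanning mutually orthogonal subspaces $V_j$ of dimensions $n_j$, with $V=\bigoplus_jV_j$ and $\sum_jn_j=n$. Choose simple roots $\Delta_j$ in $\Psi_j$, let $\tilde\psi_j$ be the highest root and $h_j$ the Coxeter number, and put $E_j=\Delta_j\cup\{-\tilde\psi_j\}$. Below, ``positive'' and ``simple'' refer to these choices.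

Since $N_0=\emptyset$, the set $\Psi$ is the disjoint union of $N_d,N_{2d},\dots,N_{(m-1)d}$. The multiples of $d$ in $[1,h-1]$ are $d,2d,\dots,(m-1)d$, and the exponent $1$ is not one of them because $d>1$. So \eqref{eq:count} gives
\begin{equation}\label{eq:small}
|\Psi|=n(m-1)+\#\{i:d\mid e_i\}\le n(m-1)+(n-1)<nm .
\end{equation}

\emph{Step 2: a vector congruent to $1$ on $N_b$.} As $\gcd(b/d,m)=1$, there is an integer $k$ with $k\cdot\frac{b}{d}\equiv1\pmod m$. Put $z=k\check\rho/d$. For $\beta\in\Psi$ the value $\langle z,\beta\rangle=k\,\mathrm{ht}(\beta)/d$ is an integer. It is not divisible by $m$: otherwise $m\mid\mathrm{ht}(\beta)/d$, because $\gcd(k,m)=1$, and then $h\mid\mathrm{ht}(\beta)$. For $\beta\in N_b$ we have $\mathrm{ht}(\beta)/d\equiv b/d\pmod m$, so $\langle z,\beta\rangle\equiv1\pmod m$.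

Thus $z/m$ lies on no hyperplane $H_{\psi,l}$ with $\psi\in\Psi$, $l\in\mathbb{Z}$. Apply (F3) to each $\Psi_j$ and the component of $z/m$ in $V_j$. This gives $f$ in the Weyl group of $\Psi$ and $p$ in the coroot lattice of $\Psi$ such that each component of $f(z/m)+p$ is interior to the fundamental alcove of $\Psi_j$. The vector $z'=fz+mp$ has integer values on $\Psi$, so
\begin{equation}\label{eq:zprime}
\langle z',\psi\rangle\ge1\ \text{ for }\psi\in\Delta_j,\qquad\langle z',\tilde\psi_j\rangle\le m-1\qquad\text{for all }j .
\end{equation}
Moreover $\langle z',f\beta\rangle=\langle z,\beta\rangle+m\langle p,f\beta\rangle\equiv1\pmod m$ for $\beta\in N_b$.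

\emph{Step 3: $f(N_b)\subseteq\bigcup_jE_j$.} Let $\gamma\in f(N_b)$, say $\gamma\in\Psi_j$. By \eqref{eq:zprime} and (F1) for $\Psi_j$, the values of $z'$ on the positive roots of $\Psi_j$ lie in $[1,m-1]$, and those on the negative roots in $[1-m,-1]$. Since $\langle z',\gamma\rangle\equiv1\pmod m$,
\begin{equation}\label{eq:values}
\langle z',\gamma\rangle\in\{1,\,1-m\}\qquad\text{for all }\gamma\in f(N_b).
\end{equation}
If the value is $1$, then $\gamma$ is positive; it is a sum of simple roots, each with value at least $1$, so the sum has one term and $\gamma\in\Delta_j$. If the value is $1-m$, then $\tilde\psi_j+\gamma=\tilde\psi_j-(-\gamma)$ is a nonnegative combination of $\Delta_j$ by (F1), with value at most $(m-1)+(1-m)=0$. All simple roots have positive value, so the combination is zero and $\gamma=-\tilde\psi_j$.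

\emph{Step 4: some $E_j$ is not contained in $f(N_b)$.} Suppose that all are. For $\psi\in\Delta_j$, \eqref{eq:zprime} and \eqref{eq:values} give $\langle z',\psi\rangle=1$. The root $-\tilde\psi_j$ has negative value, so \eqref{eq:values} gives $\langle z',\tilde\psi_j\rangle=m-1$. As $z'$ is $1$ on each simple root, it computes the height in $\Psi_j$, so $h_j-1=m-1$. By (F4), $|\Psi|=\sum_jn_jh_j=nm$, which contradicts \eqref{eq:small}.

\emph{Step 5: the vector $v$.} Choose $j$ with $E_j\not\subseteq f(N_b)$. By Step 3, $f(N_b)\cap V_j$ is a proper subset of $E_j$, so it is linearly independent by Lemma~\ref{lem:extended} for $\Psi_j$. Hence there is a nonzero $v_j\in V_j$ with value $-1$ on each of its elements (any nonzero $v_j$ if the set is empty). The other elements of $f(N_b)$ lie in subspaces $V_i$ with $i\ne j$ and are orthogonal to $v_j$. So $v=f^{-1}v_j$ satisfies $\langle v,\beta\rangle=\langle v_j,f\beta\rangle\in\{-1,0\}$ for all $\beta\in N_b$.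
\end{proof}

The hypothesis $d>1$ is used once, in \eqref{eq:small}. In the example $G_2$, $b=2$, we have $m=3$, and $\Psi=\{\pm(\alpha_1+\alpha_2),\pm(3\alpha_1+\alpha_2)\}$ has two components of rank one and $4<nm=6$ roots; the set $N_2$ contains one of the two roots of each component.

\begin{thebibliography}{9}

\bibitem{Bourbaki}
Bourbaki, \emph{Lie} VI.

\bibitem{Humphreys}
Humphreys, \emph{Reflection Groups and Coxeter Groups}.

\bibitem{Kostant}
Kostant, \emph{Amer. J. Math.} 81 (1959).

\bibitem{STW}
Eric Nathan Stucky, Marko Thiel, Nathan Williams, \emph{Strange Expectations in Affine Weyl Groups}, arXiv:2309.14481 (2023).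

\end{thebibliography}
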